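\title{The complete graph is farthest from positive modularity}

\begin{abstract}
For a graph $H$, let $\delta(H)$ be the least number of edge additions and deletions that turn $H$ into a graph with positive modularity. We answer a question of McDiarmid and Skerman by showing that $\delta(H)\le\delta(K_n)$ for every graph $H$ on $n\ge 4$ vertices. Moreover, $K_n$ is the only extremal graph: $\delta(H)\le\lfloor n/2\rfloor$ whenever $H\ne K_n$, while $\delta(K_n)=\lfloor n/2\rfloor+1$. The proof averages a quadratic score over random bisections of the vertex set and controls the imbalance between the two sides by de Caen's inequality for the sum of the squares of the degrees. The same computation bounds $\delta(H)$ in terms of the number of edges.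
\end{abstract}

\section{Introduction}

All graphs are finite and simple. Let $G$ be a graph with $m\ge1$ edges. For a set $A$ of vertices, let $e(A)$ be the number of edges with both ends in $A$, and let $\operatorname{vol}(A)$ be the sum of the degrees of the vertices in $A$. The \emph{modularity} of a partition $\mathcal A$ of $V(G)$ is
\[
q_{\mathcal A}(G)=\sum_{A\in\mathcal A}\left(\frac{e(A)}{m}-\frac{\operatorname{vol}(A)^2}{4m^2}\right),
\]
and the modularity of $G$ is $q^*(G)=\max_{\mathcal A}q_{\mathcal A}(G)$, the maximum over all partitions of $V(G)$. By convention $q^*(G)=0$ if $G$ has no edges.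

The term $e(A)/m$ is the probability that a uniformly random edge lies inside $A$. The term $(\operatorname{vol}(A)/2m)^2$ is the probability that two independent random vertices, each chosen with probability proportional to its degree, both lie in $A$. So a partition has positive modularity when its parts contain more edges than the degrees alone account for. The partition with one part has modularity $0$, hence $q^*(G)\ge0$ always, and $q^*(G)=0$ says that no partition beats the degree baseline.

One can ask how robust this last property can be. An \emph{edit} is the addition of an edge between two existing non-adjacent vertices or the removal of an existing edge. For a graph $H$, let $\delta(H)$ be the least number of edits needed to obtain a graph $H'$ on the same vertex set with $q^*(H')>0$; equivalently, $\delta(H)$ is the minimum of $|E(H)\,\triangle\,E(H')|$ over such $H'$. We put $\delta(H)=\infty$ if no such $H'$ exists, which happens exactly when $H$ has at most three vertices. Two families of values are known. For $n\ge4$, the least number of edges missing from an $n$-vertex graph with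 positive modularity is $\lfloor n/2\rfloor+1$; no edge can be added to $K_n$, so
\[
\delta(K_n)=\lfloor n/2\rfloor+1 .
\]
For complete bipartite graphs with $s\le t$, one has $\delta(K_{s,t})=1$ if $s\ge2$ or if $s=1$ and $t\ge4$, while $\delta(K_{1,3})=2$ and $\delta(K_{1,1})=\delta(K_{1,2})=\infty$. The following question was posed by McDiarmid and Skerman~\cite{MS}.

\begin{quote}
\emph{Is $\delta(H)\le\delta(K_n)$ for every graph $H$ with $n\ge4$ vertices?}
\end{quote}

One would guess that the answer is yes: in $K_n$ every pair of vertices in different parts is an edge, and additions are not available. But there is no monotonicity to turn this guess into a proof. On four vertices, two disjoint edges have $\delta=0$, one edge has $\delta=1$ and the empty graph has $\delta=2$, so removing edges can increase $\delta$. The trivial comparison with $K_n$ also points the wrong way: it gives $\delta(H)\le\delta(K_n)+r$ when $H$ misses $r$ edges. We prove that the answer is yes, and that the inequality is strict unless $H=K_n$.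

\begin{theorem}\label{thm:main}
Let $H$ be a graph with $n\ge4$ vertices and $H\ne K_n$. Then $\delta(H)\le\lfloor n/2\rfloor$.
\end{theorem}

\begin{corollary}\label{cor:answer}
For every graph $H$ with $n\ge4$ vertices, $\delta(H)\le\delta(K_n)$, with equality if and only if $H=K_n$. The bound in Theorem~\ref{thm:main} is sharp for every $n\ge4$: $\delta(K_n-e)=\lfloor n/2\rfloor$ for an edge $e$ of $K_n$.
\end{corollary}

\begin{proof}
The first statement follows from Theorem~\ref{thm:main} and $\delta(K_n)=\lfloor n/2\rfloor+1$. Deleting $e$ is one edit, so $\delta(K_n)\le1+\delta(K_n-e)$, that is, $\delta(K_n-e)\ge\lfloor n/2\rfloor$; Theorem~\ref{thm:main} gives the reverse inequality.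
\end{proof}

A graph that misses many edges is further below the bound.

\begin{theorem}\label{thm:quant}
Let $H$ have $n\ge4$ vertices and $m\ge n$ edges, and suppose $r=\binom n2-m\ge1$.
\begin{enumerate}
\item[(i)] If $n$ is even, then
\[
\delta(H)\le\frac n2-\left\lfloor\frac{m-n}{2m-n}\cdot\frac r{n-1}\right\rfloor .
\]
\item[(ii)] If $n$ is odd, then $\delta(H)\le\lfloor n/2\rfloor-\tau$ for every integer $\tau$ with
\[
0\le\tau\le\frac{(m-n+1)\frac rn-m}{2m-n+1}.
\]
\end{enumerate}
In both cases only deletions are used.
\end{theorem}

In terms of the density $\rho=m/\binom n2$ we have $\frac r{n-1}=\frac{(1-\rho)n}2$, and $\frac{m-n}{2m-n}\to\frac12$ as $m/n\to\infty$. So when $m/n\to\infty$ along even $n$, part~(i) gives $\delta(H)\le\bigl(\frac{1+\rho}4+o(1)\bigr)n$.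

Section~\ref{sec:splits} reduces the problem to partitions with two parts and introduces a score whose positivity certifies $\delta(H)\le t$ by deletions. Section~\ref{sec:add} treats the graphs for which we add an edge. Averaging the score over a uniform bisection (Section~\ref{sec:uniform}) settles even $n$, and odd $n\ge7$ when at least $n$ edges are missing. For odd $n$ and fewer missing edges the uniform average can be negative, and Section~\ref{sec:pairing} uses a bisection adapted to the missing edges. The case $n=5$ is done by hand in Section~\ref{sec:five}, and Theorem~\ref{thm:quant} is proved in Section~\ref{sec:quant}.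

\section{Splits and their score}\label{sec:splits}

Throughout, $H$ has vertex set $V$, $n$ vertices, $m$ edges, degrees $d_v$, and $r=\binom n2-m$ missing edges. A \emph{split} is a partition $V=A\sqcup B$ into two nonempty sets. For a split we write $a=e(A)$ and $b=e(B)$, and $c$ for the number of \emph{cross edges}, those with one end on each side. Thus $m=a+b+c$, $\operatorname{vol}(A)=2a+c$ and $\operatorname{vol}(B)=2b+c$.

\begin{lemma}\label{lem:split}
A graph with $m\ge1$ edges has $q^*>0$ if and only if some split has $c^2<4ab$.
\end{lemma}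

\begin{proof}
Put $\varphi(A)=\frac{e(A)}m-\frac{\operatorname{vol}(A)^2}{4m^2}$. For a split $(A,B)$,
\[
4m^2\varphi(A)=4a(a+b+c)-(2a+c)^2=4ab-c^2,
\]
and the right side is symmetric in $A$ and $B$, so $\varphi(A)=\varphi(B)$. If some partition has positive modularity, then some part $A$ has $\varphi(A)>0$. Since $\varphi(V)=0$, we have $A\ne V$, and the split $(A,V\setminus A)$ has $c^2<4ab$. Conversely, if $c^2<4ab$, then $q_{\{A,B\}}=2\varphi(A)>0$.
\end{proof}

The threshold $c^2=4ab$ is the degree baseline: it holds when $a:c:b=p^2:2p(1-p):(1-p)^2$. The lemma also shows that positive modularity needs two disjoint edges, since $a,b\ge1$, and that two disjoint edges alone suffice. This is why $\delta=\infty$ exactly for $n\le3$.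

We include a proof of the known value of $\delta(K_n)$, because it shows which splits and which edits are efficient.

\begin{proposition}\label{prop:Kn}
For $n\ge4$, $\delta(K_n)=\lfloor n/2\rfloor+1$.
\end{proposition}

\begin{proof}
Suppose a graph obtained from $K_n$ by deleting $t$ edges has a split with $c^2<4ab$, with sides of sizes $p$ and $q$. Then $c\ge pq-t$, $a\le\binom p2$ and $b\le\binom q2$, so by the inequality of arithmetic and geometric means
\[
pq-t\le c<2\sqrt{ab}\le\sqrt{p(q-1)\cdot q(p-1)}\le\frac{p(q-1)+q(p-1)}2=pq-\frac n2 .
\]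
Hence $t>n/2$. Conversely, take a split with sides as equal as possible and delete $\lfloor n/2\rfloor+1$ cross edges. If $n=2h$, then $2\sqrt{ab}=h^2-h$ and $c=h^2-h-1$. If $n=2k+1$, then $4ab=k^2(k^2-1)$ and $c=k(k+1)-(k+1)=k^2-1\ge 3$. In both cases $c^2<4ab$.
\end{proof}

This suggests the plan for a general graph: take a nearly balanced split and delete cross edges. Deleting $t\le c$ cross edges succeeds when $4ab-(c-t)^2>0$. We have no control over individual splits of an arbitrary $H$, so we average over a random one. The expectations of $ab$ and of $c^2$ are sums over pairs of edges, but their contributions cancel in the difference. Indeed $4ab=(a+b)^2-(a-b)^2=(m-c)^2-(a-b)^2$, so the \emph{score} of a split at level $t$,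
\begin{equation}\label{eq:score}
\Phi_t:=4ab-(c-t)^2=(m-t)(m+t-2c)-(a-b)^2,
\end{equation}
is linear in $c$ apart from the term $(a-b)^2$. Let $\varepsilon_v=1$ for $v\in A$ and $\varepsilon_v=-1$ for $v\in B$. An edge $uv$ has $\varepsilon_u\varepsilon_v=-1$ exactly when it crosses, and $2(a-b)=\operatorname{vol}(A)-\operatorname{vol}(B)$. Therefore
\begin{equation}\label{eq:signs}
m-2c=\sum_{uv\in E(H)}\varepsilon_u\varepsilon_v,\qquad a-b=\frac12\sum_{v\in V}\varepsilon_vd_v ,
\end{equation}
and the expected score of a random split depends only on the correlations $\mathbb E\,\varepsilon_u\varepsilon_v$ of pairs of vertices.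

\begin{lemma}\label{lem:score}
Let $t\ge0$ be an integer. If $\mathbb E\,\Phi_t>0$ for some random split of $H$, then a graph with positive modularity is obtained from $H$ by deleting at most $t$ edges. In particular $\delta(H)\le t$.
\end{lemma}

\begin{proof}
Some split has $\Phi_t>0$, that is, $4ab>(c-t)^2$; in particular $a,b\ge1$. Delete $\min(c,t)$ cross edges. The numbers $a$ and $b$ do not change, and the new number of cross edges $c'=\max(c-t,0)$ satisfies $c'^2\le(c-t)^2<4ab$. Apply Lemma~\ref{lem:split}.
\end{proof}

\begin{example}\label{ex:four}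
Let $n=4$, $t=2$ and $V=\{1,2,3,4\}$, and consider the three bisections. In $K_4$ each has $a=b=1$ and $c=4$, so $\Phi_2=4-(4-2)^2=0$: the complete graph lies exactly on the threshold. Now remove the edge $12$, so that $m=5$ and $\Phi_2=3(7-2c)-(a-b)^2$.
\[
\begin{array}{c|ccc|ccc}
\text{split}&a&b&c&7-2c&(a-b)^2&\Phi_2\\ \hline
12\,|\,34&0&1&4&-1&1&-4\\
13\,|\,24&1&1&3&1&0&3\\
14\,|\,23&1&1&3&1&0&3
\end{array}
\]
The missing edge changes $m+t-2c$ by $+1$ when its ends are separated and by $-1$ when they are not. A bisection separates two given vertices slightly more often than not, so the average change, here $\frac13$, is positive. It is multiplied by $m-t=3$, and the gain $1$ exceeds the average imbalance cost $\frac13$. Thus $\mathbb E\,\Phi_2=\frac23>0$ and $\delta(K_4-e)\le2$. Section~\ref{sec:uniform} carries out this comparison of gain and cost for all graphs.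
\end{example}

\section{Graphs that need an added edge}\label{sec:add}

Lemma~\ref{lem:score} only deletes edges, and this cannot always work. A subgraph of the star $K_{1,n-1}$ has no two disjoint edges, so no number of deletions gives it positive modularity. For $n=2k+1\ge5$, an isolated vertex contributes nothing to $a$, $b$ or $c$, so by Proposition~\ref{prop:Kn} the disjoint union $K_{2k}\cup K_1$ needs $k+1>\lfloor n/2\rfloor$ deletions. In both situations there are vertices of very small degree, and it is cheap to take for $A$ the two ends of a new edge. Then $a=1$, and we need $c^2<4b$. This section contains all the additions used in the proof of Theorem~\ref{thm:main}.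

\begin{lemma}\label{lem:sparse}
If $n\ge4$ and $m\le n-1$, then $\delta(H)\le2$.
\end{lemma}

\begin{proof}
If $m=0$, add two disjoint edges. If $H$ has exactly two edges and they are disjoint, then $\delta(H)=0$. Exclude these two cases. Let $x,y$ be two vertices with the smallest degrees, $d_x\le d_y$, and let $s=d_x+d_y$.

First, $s\le2$. If $s\ge3$, then $d_y\ge2$, so the other $n-2$ vertices have degree at least $2$ and $2m\ge3+2(n-2)>2(n-1)$, contrary to $m\le n-1$.

Second, $s<m$. For $m\ge3$ this follows from $s\le2$. If $m=1$, there are $n-2\ge2$ isolated vertices, so $s=0$. If $m=2$, the two edges form a path on three vertices, so there is an isolated vertex and a vertex of degree $1$, and $s\le1$.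

Let $A=\{x,y\}$. If $xy$ is an edge, then $s=2$ and $d_x=d_y=1$, so $a=1$, $c=0$ and $b=m-1\ge2$, and $\delta(H)=0$. If $xy$ is not an edge, then $c=s$ and $b=m-s\ge1$. Add $xy$ and, if $s=2$, delete one cross edge. After these at most two edits, $a=1$, $c\le1$ and $b\ge1$, so $c^2<4ab$.
\end{proof}

\begin{lemma}\label{lem:isolated}
If $n\ge5$, then $\delta(K_{n-1}\cup K_1)\le1$.
\end{lemma}

\begin{proof}
Join the isolated vertex to a vertex $v$, and let $A$ consist of these two vertices. Then $a=1$, $c=n-2$ and $4b=2(n-2)(n-3)$, and $c^2<4ab$ because $n-2<2(n-3)$ for $n\ge5$.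
\end{proof}

\section{Uniform bisections}\label{sec:uniform}

By \eqref{eq:signs}, the imbalance $a-b$ of a balanced split is large only when the degrees are spread out. To compare the cost $\mathbb E(a-b)^2$ with a gain of order $mr/n$, we need a bound on the spread of the degrees that vanishes as $r\to0$. Let $\bar d=2m/n$ be the average degree, $z_v=d_v-\bar d$, and $W=\sum_vz_v^2$. The next lemma is de Caen's inequality~\cite{deCaen}; we include a proof.

\begin{lemma}\label{lem:decaen}
For $n\ge2$,
\[
W\le\frac{(n-2)\,mr}{\binom n2},\qquad\text{equivalently}\qquad\sum_vd_v^2\le m\left(\frac{2m}{n-1}+n-2\right).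
\]
\end{lemma}

\begin{proof}
Let $M=\binom n2$ and $\rho=m/M$. For a pair $\{u,v\}$ of distinct vertices let $x_{uv}=1$ if $uv\in E(H)$ and $x_{uv}=0$ otherwise. Since $\sum_vz_v=0$, we have $\sum_{\{u,v\}}(z_u+z_v)=(n-1)\sum_vz_v=0$, and
\[
W=\sum_vz_vd_v=\sum_{uv\in E(H)}(z_u+z_v)=\sum_{\{u,v\}}(x_{uv}-\rho)(z_u+z_v).
\]
Moreover
\[
\sum_{\{u,v\}}(x_{uv}-\rho)^2=m\frac{r^2}{M^2}+r\frac{m^2}{M^2}=\frac{mr}M,
\qquad
\sum_{\{u,v\}}(z_u+z_v)^2=(n-2)W+\Bigl(\sum_vz_v\Bigr)^2=(n-2)W .
\]
The Cauchy--Schwarz inequality gives $W^2\le\frac{mr}M(n-2)W$, which is the first form. For the second, $\sum_vd_v^2=W+\frac{4m^2}n$, and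
\[
(n-2)m\left(1-\frac{2m}{n(n-1)}\right)+\frac{4m^2}n=(n-2)m+\frac{2m^2}{n-1}.\qedhere
\]
\end{proof}

The star $K_{1,n-1}$ gives equality, both sides of the second form being $n(n-1)$. The first form does not change under complementation, so $K_{n-1}\cup K_1$ gives equality too. These are the two graphs of Section~\ref{sec:add}.

\begin{lemma}\label{lem:moments}
Let $n\ge4$, let $t$ be an integer, let $A$ be a uniformly random $\lfloor n/2\rfloor$-subset of $V$ and let $B=V\setminus A$.
\begin{enumerate}
\item[(a)] If $n$ is even, then
\[
\mathbb E(m+t-2c)=\frac r{n-1}-\Bigl(\frac n2-t\Bigr),\qquad\mathbb E(a-b)^2\le\frac{(n-2)\,mr}{2(n-1)^2}.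
\]
\item[(b)] If $n=2k+1$, then
\[
\mathbb E(m+t-2c)=\frac rn-(k-t),\qquad\frac{m^2}{n^2}\le\mathbb E(a-b)^2\le\frac mn\left(k+\frac{(k-1)r}{2k}\right).
\]
\end{enumerate}
\end{lemma}

\begin{proof}
Let $N=n-1$ and $\sigma=0$ if $n$ is even, and $N=n$ and $\sigma=-1$ if $n$ is odd. Then $\binom n2=N\lfloor n/2\rfloor$, and $\sum_v\varepsilon_v=\sigma$ for every outcome. By symmetry $\gamma=\mathbb E\,\varepsilon_u\varepsilon_v$ is the same for all $u\ne v$. Taking the expectation of $(\sum_v\varepsilon_v)^2=\sigma^2$ gives $n+n(n-1)\gamma=\sigma^2$, so $\gamma=-1/N$ for both parities. By \eqref{eq:signs},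
\[
\mathbb E\bigl(m+\lfloor n/2\rfloor-2c\bigr)=\lfloor n/2\rfloor-\frac mN=\frac rN,
\]
which gives the two first moments.

Next, $2(a-b)=\sigma\bar d+\sum_v\varepsilon_vz_v$. The sum has mean $0$, because $\mathbb E\,\varepsilon_v$ does not depend on $v$ and $\sum_vz_v=0$. Its second moment is $W+\gamma\sum_{u\ne v}z_uz_v=W-\gamma W$, where the sum runs over ordered pairs. Hence
\[
\mathbb E(a-b)^2=\sigma^2\frac{m^2}{n^2}+\frac{N+1}{4N}\,W .
\]
For even $n$, Lemma~\ref{lem:decaen} bounds this by $\frac n{4(n-1)}\cdot\frac{2(n-2)mr}{n(n-1)}$, which is~(a). For $n=2k+1$, the lower bound in~(b) follows from $W\ge0$. For the upper bound use $\binom n2=kn$, $\frac mn=k-\frac rn$ and Lemma~\ref{lem:decaen}: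
\[
\mathbb E(a-b)^2\le\frac mn\left(k-\frac rn+\frac{(k+1)(2k-1)\,r}{2kn}\right),
\]
and $(k+1)(2k-1)-2k=(2k+1)(k-1)=n(k-1)$.
\end{proof}

For even $n$ and $t=n/2$ the gain is about $mr/n$ and the cost is at most about $mr/(2n)$, so the gain wins unless $m$ is so small that $m-t$ is only half of $m$.

\begin{proposition}\label{prop:even}
If $n\ge4$ is even, $m\ge n$ and $r\ge1$, then $\delta(H)\le n/2$.
\end{proposition}

\begin{proof}
Let $t=n/2$. By \eqref{eq:score} and Lemma~\ref{lem:moments}(a),
\[
\mathbb E\,\Phi_t\ge\frac{(m-\frac n2)\,r}{n-1}-\frac{(n-2)\,mr}{2(n-1)^2}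
=\frac{r\,\bigl[(2m-n)(n-1)-(n-2)m\bigr]}{2(n-1)^2}=\frac{rn\,(m-n+1)}{2(n-1)^2}>0 .
\]
Apply Lemma~\ref{lem:score}.
\end{proof}

Both hypotheses enter through the last numerator. It vanishes for $r=0$, where the conclusion is false, and for $m=n-1$, where the star has $ab=0$ and hence $\Phi_t\le0$ for every split.

For odd $n$ the extra vertex on one side adds the term $m^2/n^2$ to the cost, and this term does not vanish as $r\to0$. The uniform average is still positive when many edges are missing.

\begin{proposition}\label{prop:oddmid}
If $n=2k+1\ge7$, $m\ge n$ and $r\ge n$, then $\delta(H)\le k$.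
\end{proposition}

\begin{proof}
Let $t=k$. By Lemma~\ref{lem:moments}(b) and $m+r=kn$,
\[
\mathbb E\,\Phi_k\ge\frac{(m-k)r}n-\frac mn\left(k+\frac{(k-1)r}{2k}\right)
=\frac{(k+1)mr-2k^2(m+r)}{2kn}=\frac{(k+1)mr-2k^3n}{2kn}.
\]
From $(m-n)(r-n)\ge0$ we get $mr\ge n(m+r)-n^2=(k-1)n^2$. So the numerator is at least
\[
n\bigl[(k^2-1)(2k+1)-2k^3\bigr]=n(k^2-2k-1),
\]
which is positive for $k\ge3$. Apply Lemma~\ref{lem:score}.
\end{proof}

\section{Odd order and few missing edges}\label{sec:pairing}

Let $n=2k+1$ and $t=k$. In $K_n$ a split with sides $k$ and $k+1$ has $m+k-2c=0$ and $a-b=-k$, so $\Phi_k=-k^2$. The complete graph now lies well below the threshold, and the missing edges must pay for this deficit. For $H=K_n-e$ and $k\ge2$ the uniform average fails: the gain is $\frac{m-k}n=\frac{2k^2-1}{2k+1}<k$, while the cost is at least $\frac{m^2}{n^2}=(k-\frac1n)^2>k$. But a split that separates the ends of $e$ has $m+k-2c=1$ and $a-b=-k$, so $\Phi_k=(2k^2-1)-k^2>0$. One missing edge is enough if it is forced to cross. We therefore choose a random split in which prescribed pairs are always separated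 and all other correlations vanish.

Let $F$ be the complement of $H$. It has $r$ edges and degrees $f_v=2k-d_v$. Fix a vertex $w$ and a partition $P$ of the other $2k$ vertices into $k$ pairs, and let $\nu$ be the number of pairs in $P$ that are edges of $F$.

\begin{lemma}\label{lem:pairing}
Let $n=2k+1\ge5$. If for some choice of $w$ and $P$
\begin{equation}\label{eq:pairing}
4(2k^2-r)\,\nu>d_w^2+\sum_{\{u,v\}\in P}(f_u-f_v)^2,
\end{equation}
then $\delta(H)\le k$.
\end{lemma}

\begin{proof}
Put $w$ in $B$. Independently for each pair in $P$, put a uniformly random member in $A$ and the other in $B$. If $\{u,v\}\in P$, then $\varepsilon_u\varepsilon_v=-1$. For any other two vertices, $\varepsilon_u$ and $\varepsilon_v$ are independent and at least one has mean $0$, so $\mathbb E\,\varepsilon_u\varepsilon_v=0$. Exactly $k-\nu$ pairs in $P$ are edges of $H$, so \eqref{eq:signs} gives $\mathbb E(m+k-2c)=k-(k-\nu)=\nu$. Also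
\[
2(a-b)=-d_w+\sum_{\{u,v\}\in P}\varepsilon_u(d_u-d_v),
\]
with one independent uniform sign for each pair, so $4\,\mathbb E(a-b)^2=d_w^2+\sum_{\{u,v\}\in P}(d_u-d_v)^2$, and $|d_u-d_v|=|f_u-f_v|$. Finally $m-k=kn-r-k=2k^2-r$. Thus \eqref{eq:pairing} says that $\mathbb E\,\Phi_k>0$, and Lemma~\ref{lem:score} applies.
\end{proof}

Each pair that is an edge of $F$ adds about $8k^2$ to the left side of \eqref{eq:pairing} when $r\le2k$. The right side is then at most about $4k^2+4k^2$. So two such pairs suffice with crude estimates. If only one is available, $F$ has a simple structure and we choose $w$ and $P$ with care.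

\begin{proposition}\label{prop:odddense}
If $n=2k+1\ge7$ and $1\le r\le2k$, then $\delta(H)\le k$.
\end{proposition}

\begin{proof}
\emph{Case 1: $F$ has two disjoint edges.} Use them as two pairs of $P$, and choose $w$ and the other pairs arbitrarily. Then $\nu\ge2$, so the left side of \eqref{eq:pairing} is at least $8(2k^2-2k)$. An edge $uv$ of $F$ satisfies $f_u+f_v-1\le r$, since the left side counts the edges of $F$ that meet $\{u,v\}$. Using $(x-y)^2\le x^2+y^2$ for $x,y\ge0$,
\[
\sum_{\{u,v\}\in P}(f_u-f_v)^2\le\sum_vf_v^2=\sum_{uv\in E(F)}(f_u+f_v)\le r(r+1)\le2k(2k+1).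
\]
With $d_w\le2k$, the right side of \eqref{eq:pairing} is at most $8k^2+2k$. The inequality $16k^2-16k>8k^2+2k$ is equivalent to $8k>18$, which holds for $k\ge3$.

In the remaining cases any two edges of $F$ share a vertex, and then they form a star or a triangle. Indeed, if $uv$ and $ux$ are edges and some edge avoids $u$, that edge is $vx$, and an edge that meets all three sides of the triangle $uvx$ is one of them. Call a vertex \emph{free} if $f_v=0$.

\emph{Case 2: a single edge, $r=1$.} Pair its two ends, let $w$ be free, and pair the other free vertices. Then $\nu=1$, $d_w=2k$ and all differences $f_u-f_v$ are $0$. Inequality \eqref{eq:pairing} reads $8k^2-4>4k^2$, which holds.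

\emph{Case 3: a triangle, $r=3$.} Let $w$ be one of its vertices, pair the other two, and pair the $2k-2$ free vertices. Then $\nu=1$, $d_w=2k-2$ and all differences are $0$. Inequality \eqref{eq:pairing} reads $8k^2-12>(2k-2)^2$, that is, $4k^2+8k-16>0$, which holds.

\emph{Case 4: a star with $r$ leaves, $2\le r\le2k-1$.} Let $w$ be a leaf, so $d_w=2k-1$, and pair the center with another leaf, with difference $r-1$. There remain $r-2$ leaves and $2k-r$ free vertices. Pair leaves with leaves and free vertices with free vertices, using one mixed pair, with difference $1$, if $r$ is odd. Then $\nu=1$, and the left side of \eqref{eq:pairing} exceeds the right side by at least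
\[
4(2k^2-r)-(2k-1)^2-(r-1)^2-1=(2k+1)^2-(r+1)^2-3\ge(2k+1)^2-(2k)^2-3=4k-2>0 .
\]

\emph{Case 5: a star with $2k$ leaves.} Then $H=K_{2k}\cup K_1$. Deletions cannot give the bound, as we saw in Section~\ref{sec:add}, but Lemma~\ref{lem:isolated} gives $\delta(H)\le1$.
\end{proof}

\section{Five vertices, and the proof of Theorem~\ref{thm:main}}\label{sec:five}

The inequalities $k^2-2k-1>0$ and $8k>18$ used above fail for $k=2$, so $n=5$ needs its own argument. A split with $a,b\ge1$ now has sides of sizes $2$ and $3$, and the smaller side is an edge $xy$. The best edge is one with a small degree sum.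

\begin{lemma}\label{lem:edge}
Let $n=5$ and $m\ge5$. If $xy\in E(H)$ and $s=d_x+d_y$ satisfies $2s\le m+5$, then $\delta(H)\le2$.
\end{lemma}

\begin{proof}
Let $A=\{x,y\}$. Then $a=1$, $c=s-2$ and $b=m-s+1$, so $c-b=2s-3-m\le2$. If $b=0$, then $c-b=m-1\ge4$, which is impossible; so $1\le b\le3$. Delete $\max(0,c-b)\le2$ cross edges. The new number $c'$ of cross edges satisfies $c'\le b$, so $c'^2\le b^2\le3b<4ab$.
\end{proof}

\begin{proposition}\label{prop:five}
If $n=5$ and $5\le m\le9$, then $\delta(H)\le2$.
\end{proposition}

\begin{proof}
For an edge $xy$ write $s(xy)=d_x+d_y$. All degrees are at most $4$.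

\emph{$m=9$.} Here $H=K_5-e$. An edge from an end of $e$ to a vertex outside $e$ has $s=3+4$, and $2s=14=m+5$.

\emph{$m\in\{7,8\}$.} By Lemma~\ref{lem:edge} an edge with $s\le6$ suffices. Suppose every edge has $s\ge7$. Then some vertex has degree $4$; it is adjacent to all other vertices, so all degrees are at least $3$. Hence the $r=10-m\in\{2,3\}$ missing edges are pairwise disjoint. On five vertices this forces $r=2$, with missing edges $xx'$ and $yy'$ on four distinct vertices. Then $xy$ is an edge with $s=3+3=6$, a contradiction.

\emph{$m\in\{5,6\}$.} An edge with $s\le5$ suffices. Suppose every edge has $s\ge6$. Then no vertex has degree $1$. If there is an isolated vertex, all degrees are at most $3$, so both ends of every edge have degree $3$. An end of an edge is then adjacent to the three other non-isolated vertices, each of degree $3$, so $H=K_4\cup K_1$, and Lemma~\ref{lem:isolated} gives $\delta(H)\le1$. If there is no isolated vertex, all degrees are at least $2$. The degree sum is at most $12<15$, so some vertex has degree exactly $2$. Both its neighbors must have degree $4$,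 and the degree sum is at least $4+4+2+2+2=14>12$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Since $H\ne K_n$, we have $r\ge1$. If $m\le n-1$, Lemma~\ref{lem:sparse} gives $\delta(H)\le2\le\lfloor n/2\rfloor$. Let $m\ge n$. If $n$ is even, apply Proposition~\ref{prop:even}. If $n=5$, then $5\le m\le9$ and Proposition~\ref{prop:five} applies. If $n\ge7$ is odd, apply Proposition~\ref{prop:oddmid} when $r\ge n$ and Proposition~\ref{prop:odddense} when $r\le n-1$.
\end{proof}

\section{A bound in terms of the number of edges}\label{sec:quant}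

When $r$ is large, the expected score at level $\lfloor n/2\rfloor$ is far above $0$, and the level can be lowered. Lowering it by $\tau$ reduces $\mathbb E(m+t-2c)$ by $\tau$ and does not change the cost.

\begin{proof}[Proof of Theorem~\ref{thm:quant}]
We use the uniform bisection of Lemma~\ref{lem:moments} and conclude by Lemma~\ref{lem:score}, which uses only deletions.

(i) Let $R=\frac r{n-1}$, let $\tau=\bigl\lfloor\frac{m-n}{2m-n}R\bigr\rfloor$ and let $t=\frac n2-\tau$. Since $m\ge n$, we have $0\le\frac{m-n}{2m-n}\le1$, so $0\le\tau\le R\le\frac n2$ and $t\ge0$. By Lemma~\ref{lem:moments}(a), $\mathbb E(m+t-2c)=R-\tau\ge0$ and $\mathbb E(a-b)^2\le\frac{n-2}{n-1}\cdot\frac{mR}2<\frac{mR}2$, where the strict inequality uses $r\ge1$. Hence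
\[
\mathbb E\,\Phi_t>\Bigl(m-\frac n2+\tau\Bigr)(R-\tau)-\frac{mR}2\ge\Bigl(m-\frac n2\Bigr)(R-\tau)-\frac{mR}2=\frac{(m-n)R-(2m-n)\tau}2\ge0
\]
by the choice of $\tau$.

(ii) Let $n=2k+1$, $R=\frac rn$ and $t=k-\tau$. Since $m-n+1\le2m-n+1$, the hypothesis gives $\tau\le R$, and $R<k$ because $r<kn$. So $t\ge0$. By Lemma~\ref{lem:moments}(b), $\mathbb E(m+t-2c)=R-\tau\ge0$, and
\[
\mathbb E(a-b)^2\le m\cdot\frac kn+mR\cdot\frac{k-1}{2k}<\frac m2(R+1).
\]
Hence, with $2k=n-1$,
\[
\mathbb E\,\Phi_t>(m-k)(R-\tau)-\frac m2(R+1)=\frac{(m-n+1)R-m-(2m-n+1)\tau}2\ge0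
\]
by the hypothesis on $\tau$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{deCaen}
de Caen, Discrete Math. 185 (1998), 245--248.

\bibitem{MS}
Colin McDiarmid and Fiona Skerman, \emph{On graphs with modularity zero or near-zero}, arXiv:2311.06875 (2023).

\end{thebibliography}
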